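\title{A $C^1$ viscosity solution of a fully nonlinear Yamabe problem with boundary that is not a limit of classical solutions}

\begin{abstract}
On a compact Riemannian manifold with boundary we consider the Dirichlet problem for a conformal metric whose Schouten tensor has eigenvalues $\lambda$ in a cone $\Gamma$ and satisfies $f(\lambda)=\psi$, with $f$ concave and homogeneous of degree one. Dong, Li and Nguyen ask whether, for smooth data, every $C^1$ viscosity solution is a uniform limit of $C^2$ solutions with the same data. We show that the answer is no, and that it is decided by the position of the vector $e_1=(1,0,\dots,0)$. If $e_1\in\partial\Gamma$, as for $\sigma_k^{1/k}$ with $k\ge2$, there is a short round cylinder with $\psi\equiv1$ and locally constant boundary data on which a $C^1$ viscosity solution exists and no $C^2$ solution exists. If $e_1\in\Gamma$, every $C^1$ viscosity solution is of class $C^2$ up to the boundary.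
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection{The Dirichlet problem}
Let $(M^n,g)$ be a compact smooth Riemannian manifold of dimension $n\ge3$ with non-empty smooth boundary $\partial M$. Its Schouten tensor is
\[
A_g=\frac1{n-2}\Big(\mathrm{Ric}_g-\frac{\mathrm R_g}{2(n-1)}\,g\Big).
\]
For a symmetric $2$-tensor $W$ we write $\lambda_g(W)\in\mathbb R^n$ for its eigenvalues with respect to $g$. The eigenvalues of $A_g$ add up to $\mathrm R_g/(2(n-1))$, so prescribing their sum is prescribing the scalar curvature. The problem below prescribes a nonlinear function of them instead.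

Let $\sigma_j$ be the $j$-th elementary symmetric function on $\mathbb R^n$ and $\Gamma_k=\{\lambda:\sigma_j(\lambda)>0,\ 1\le j\le k\}$. Thus $\Gamma_1$ is a half-space and $\Gamma_n$ is the set of vectors with positive entries. Throughout, $\Gamma\subset\mathbb R^n$ is an open convex symmetric cone with vertex at the origin and $\Gamma_n\subset\Gamma\subset\Gamma_1$, and $f\in C^\infty(\Gamma)\cap C^0(\overline\Gamma)$ is a symmetric function such that
\begin{itemize}
\item[(i)] $f_{\lambda_i}>0$ in $\Gamma$ for all $i$;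
\item[(ii)] $f$ is concave in $\Gamma$;
\item[(iii)] $f>0$ in $\Gamma$ and $f=0$ on $\partial\Gamma$;
\item[(iv)] $f$ is homogeneous of degree one.
\end{itemize}
The basic examples are $f=\sigma_k^{1/k}$ on $\Gamma_k$, $1\le k\le n$.

For a function $u$ on $M$, the Schouten tensor of the conformal metric $\tilde g=e^{-2u}g$ is
\[
A_{\tilde g}=W[u]:=\nabla^2u+du\otimes du-\tfrac12|\nabla u|_g^2\,g+A_g,
\]
and $\lambda_{\tilde g}(A_{\tilde g})=e^{2u}\lambda_g(W[u])$. Given $\psi>0$ on $M$ and $\varphi$ on $\partial M$, the equation $f(\lambda_{\tilde g}(A_{\tilde g}))=\psi$ with prescribed boundary values of the conformal factor becomes, by (iv),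
\begin{equation}\label{eq:D}
f(\lambda_g(W[u]))=\psi e^{-2u},\quad \lambda_g(W[u])\in\Gamma\ \text{ in }M,\qquad u=\varphi\ \text{ on }\partial M.
\end{equation}
A \emph{$C^2(M)$ solution} is a function $u\in C^2(M)$ that satisfies \eqref{eq:D} pointwise. A \emph{$C^2(M)$ subsolution with boundary values $\varphi$} is a function $v\in C^2(M)$ with $\lambda_g(W[v])\in\Gamma$ and $f(\lambda_g(W[v]))\ge\psi e^{-2v}$ in $M$ and $v=\varphi$ on $\partial M$. It makes no difference whether the two pointwise conditions are required on $M$ or only on $M\setminus\partial M$: by continuity they pass to $\partial M$ with $\overline\Gamma$ in place of $\Gamma$, and $f>0$ excludes $\partial\Gamma$ by (iii).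

A function without second derivatives is tested against $C^2$ functions. We say that $\phi$ \emph{touches $u$ from above} (\emph{from below}) at $x_0$ if $\phi$ is $C^2$ near $x_0$, $\phi(x_0)=u(x_0)$, and $\phi\ge u$ ($\phi\le u$) near $x_0$.

\begin{definition}\label{def:visc}
Let $u\in C^0(M)$.
\begin{itemize}
\item $u$ is a \emph{viscosity subsolution} if, whenever $\phi$ touches $u$ from above at an interior point $x_0$, we have $\lambda_g(W[\phi](x_0))\in\overline\Gamma$ and $f(\lambda_g(W[\phi](x_0)))\ge\psi(x_0)e^{-2u(x_0)}$. By (iii), $\overline\Gamma$ may be replaced by $\Gamma$ here.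
\item $u$ is a \emph{viscosity supersolution} if, whenever $\phi$ touches $u$ from below at an interior point $x_0$, either $\lambda_g(W[\phi](x_0))\notin\Gamma$ or $f(\lambda_g(W[\phi](x_0)))\le\psi(x_0)e^{-2u(x_0)}$.
\item $u$ is a \emph{viscosity solution} of \eqref{eq:D} if it is both, and $u=\varphi$ at every point of $\partial M$.
\end{itemize}
\end{definition}

\subsection{The question}
Dong, Li and Nguyen \cite{DLN} show that if $\psi$ and $\varphi$ are smooth and there is a smooth subsolution $\underline u$ with $\underline u=\varphi$ on $\partial M$, then \eqref{eq:D} has a smooth solution $u\ge\underline u$, and that every set of smooth solutions lying above a common smooth subsolution is bounded in $C^2(M)$. They also exhibit, on a round cylinder $[-\ell,\ell]\times\mathbb S^{n-1}$ with $f$ of $\sigma_k$ type and constant boundary data, a solution in $C^1(M)\cap C^\infty(M\setminus\partial M)$ that is not in $C^2(M)$. They pose the following as an open question.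

\medskip
\noindent\textbf{Question.} \emph{Let $\psi$ be positive and smooth in $M$ and $\varphi$ smooth on $\partial M$. Is every viscosity solution $u\in C^1(M)$ of \eqref{eq:D} the uniform limit on $M$ of $C^2(M)$ solutions $u_j$ of \eqref{eq:D} with the same $\psi$ and $\varphi$?}
\medskip

One may well expect the answer yes. A uniform limit of classical solutions is a viscosity solution: make the contact with the test function strict, move it to $u_j$ by adding a constant, which does not change $W[\phi]$, and pass to the limit in the closed conditions of Definition~\ref{def:visc}. The question asks for the converse. For $f=\sigma_1$ the equation is the semilinear equation $\Delta u-\frac{n-2}2|\nabla u|^2+\frac{\mathrm R_g}{2(n-1)}=\psi e^{-2u}$, and $u$ itself is classical (a case of Theorem~\ref{thm:B} below). For other $f$ the $C^2$ bound of \cite{DLN} is no obstacle, because the $u_j$ need not lie above a common subsolution and their second derivatives may be unbounded.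

\subsection{Results}
Let $e_1=(1,0,\dots,0)$. It lies in $\overline{\Gamma_n}\subset\overline\Gamma$, so either $e_1\in\partial\Gamma$ or $e_1\in\Gamma$.

\begin{theorem}\label{thm:A}
Let $n\ge3$ and let $(f,\Gamma)$ be as above with $e_1\in\partial\Gamma$; for example $\Gamma=\Gamma_k$, $f=\sigma_k^{1/k}$, $2\le k\le n$. Then there are $T>0$ and constants $c_0,c_T$ such that on $M=[0,T]\times\mathbb S^{n-1}$ with $g=dt^2+g_{\mathbb S^{n-1}}$, $\psi\equiv1$, $\varphi=c_0$ on $\{0\}\times\mathbb S^{n-1}$ and $\varphi=c_T$ on $\{T\}\times\mathbb S^{n-1}$, the following hold.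
\begin{itemize}
\item[(1)] Problem \eqref{eq:D} has a viscosity solution $u\in C^1(M)\cap C^\infty([0,T)\times\mathbb S^{n-1})$ with $u\notin C^2(M)$.
\item[(2)] Every viscosity subsolution $v\in C^0(M)$ with $v\le\varphi$ on $\partial M$ satisfies $v\le u$.
\item[(3)] Problem \eqref{eq:D} has no $C^2(M)$ solution, and not even a $C^2(M)$ subsolution with boundary values $\varphi$.
\end{itemize}
In particular $u$ is not a uniform limit of $C^2(M)$ solutions of \eqref{eq:D}, and the answer to the Question is no.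
\end{theorem}

\begin{theorem}\label{thm:B}
Let $e_1\in\Gamma$. Then for all $(M,g)$, all smooth $\psi>0$ and all smooth $\varphi$, every viscosity solution $u\in C^1(M)$ of \eqref{eq:D} lies in $C^2(M)$ and is a $C^2(M)$ solution. In particular it is approximated by $u_j=u$.
\end{theorem}

\begin{corollary}\label{cor:class}
For a given pair $(f,\Gamma)$, approximation by $C^2(M)$ solutions holds for all $(M,g,\psi,\varphi)$ and all $C^1(M)$ viscosity solutions if and only if $e_1\in\Gamma$.
\end{corollary}

The vector $e_1$ is the spectrum of a rank-one matrix $e\otimes e$, $|e|=1$, so it is the direction in which $\lambda_g(W[u])$ escapes when a single second derivative becomes large. If $e_1\in\partial\Gamma$, then $f$ vanishes along this direction, and the equation does not forbid the escape. If $e_1\in\Gamma$, the equation can be written in uniformly elliptic form. The first case contains $\Gamma_k$ for $k\ge2$, since $\sigma_2(e_1)=0$. The second contains $\Gamma_1$, and also nonlinear equations such as $f(\lambda)=\sigma_k^{1/k}(\lambda+\tau\sigma_1(\lambda)\mathbf 1)$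 with $\tau>0$ and $\mathbf 1=(1,\dots,1)$, on the cone where the argument lies in $\Gamma_k$; here $e_1+\tau\mathbf 1\in\Gamma_n$.

Section~\ref{sec:prelim} collects the properties of $f$ on matrices. Section~\ref{sec:model} shows the mechanism of Theorem~\ref{thm:A} for $f=\sigma_n^{1/n}$, and Section~\ref{sec:A} gives the proof, which is self-contained. The proof of Theorem~\ref{thm:B} in Section~\ref{sec:B} uses published regularity theory, quoted there.

\section{The function $f$ on symmetric matrices}\label{sec:prelim}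

For a symmetric $n\times n$ matrix $W$ let $\lambda(W)$ be its vector of eigenvalues, and let $\mathcal C=\{W:\lambda(W)\in\Gamma\}$. The order of the eigenvalues is immaterial because $\Gamma$ and $f$ are symmetric.

\begin{lemma}[Monotonicity]\label{lem:mono}
If $\lambda\in\Gamma$ and $\nu\in\overline{\Gamma_n}$, then $\lambda+\nu\in\Gamma$ and $f(\lambda+\nu)\ge f(\lambda)$, with strict inequality if $\nu\ne0$. If $W\in\mathcal C$ and $W'\ge W$, then $W'\in\mathcal C$ and $f(\lambda(W'))\ge f(\lambda(W))$.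
\end{lemma}

\begin{proof}
The midpoint of a point of an open convex set and a point of its closure lies in the set. Hence $\lambda+\theta\nu=2\cdot\frac12(\lambda+\theta\nu)\in\Gamma$ for $\theta\ge0$, and $f(\lambda+\nu)-f(\lambda)=\int_0^1\sum_if_{\lambda_i}(\lambda+\theta\nu)\nu_i\,d\theta$, which has the stated sign by (i). If $W'\ge W$, the min-max formula gives $\lambda_i(W')\ge\lambda_i(W)$ for the eigenvalues in increasing order.
\end{proof}

At the boundary of $M$ we shall know some diagonal entries of $W[v]$ but not its eigenvalues. The next lemma passes from one to the other.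

\begin{lemma}[Diagonals and concavity]\label{lem:diag}
Let $W\in\mathcal C$ and let $d=(W_{11},\dots,W_{nn})$ be its diagonal in any orthonormal basis. Then $d\in\Gamma$ and $f(d)\ge f(\lambda(W))$. Moreover $\mathcal C$ is a convex cone, $W\mapsto f(\lambda(W))$ is concave on $\mathcal C$, and
\begin{equation}\label{eq:superadd}
f(\lambda(W+W'))\ge f(\lambda(W))+f(\lambda(W')),\qquad W,W'\in\mathcal C.
\end{equation}
\end{lemma}

\begin{proof}
Write $W=O\operatorname{diag}(\lambda)O^t$ with $O$ orthogonal. Then $d_i=\sum_jO_{ij}^2\lambda_j$, and the matrix $(O_{ij}^2)$ has nonnegative entries with all row and column sums equal to one (Schur). By Birkhoff's theorem such a matrix is a convex combination of permutation matrices, so $d$ is a convex combination of permutations of $\lambda$. Since $\Gamma$ is convex and symmetric, $d\in\Gamma$; since $f$ is concave and symmetric, $f(d)\ge f(\lambda)$.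

Let $W''=\theta W+(1-\theta)W'$ with $W,W'\in\mathcal C$ and $\theta\in[0,1]$, and let $d,d'$ be the diagonals of $W,W'$ in a basis of eigenvectors of $W''$. Then $\lambda(W'')=\theta d+(1-\theta)d'\in\Gamma$ and $f(\lambda(W''))\ge\theta f(d)+(1-\theta)f(d')\ge\theta f(\lambda(W))+(1-\theta)f(\lambda(W'))$; see also \cite{CNS}. Taking $\theta=\frac12$ and using (iv) gives \eqref{eq:superadd}.
\end{proof}

\begin{lemma}\label{lem:classical}
Let $v\in C^0(M)\cap C^2(M\setminus\partial M)$ with $\lambda_g(W[v])\in\Gamma$ in $M\setminus\partial M$. If $f(\lambda_g(W[v]))\ge\psi e^{-2v}$ there, $v$ is a viscosity subsolution. If $f(\lambda_g(W[v]))\le\psi e^{-2v}$ there, $v$ is a viscosity supersolution.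
\end{lemma}

\begin{proof}
If $\phi$ touches $v$ from above at an interior point $x_0$, then $d\phi=dv$ and $\nabla^2\phi\ge\nabla^2v$ at $x_0$, so $W[\phi]\ge W[v]$ at $x_0$, and Lemma~\ref{lem:mono} gives the first claim. If $\phi$ touches from below, then $W[\phi]\le W[v]$ at $x_0$; if moreover $\lambda_g(W[\phi])\in\Gamma$, Lemma~\ref{lem:mono} gives $f(\lambda_g(W[\phi]))\le f(\lambda_g(W[v]))\le\psi e^{-2v}$ at $x_0$.
\end{proof}

\section{The cylinder and the case $f=\sigma_n^{1/n}$}\label{sec:model}

On a cylinder $I\times\mathbb S^{n-1}$ with $g=dt^2+g_{\mathbb S^{n-1}}$ we have $\mathrm{Ric}_g=(n-2)g_{\mathbb S^{n-1}}$ and $\mathrm R_g=(n-1)(n-2)$, so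
\[
A_g=g_{\mathbb S^{n-1}}-\tfrac12g=-\tfrac12dt^2+\tfrac12g_{\mathbb S^{n-1}}.
\]
For $u=u(t)$ we have $\nabla^2u=u''dt^2$ and $du\otimes du=u'^2dt^2$, hence
\begin{equation}\label{eq:ab}
\lambda_g(W[u])=(b,a,\dots,a),\qquad a=\tfrac12(1-u'^2),\qquad b=u''-a .
\end{equation}
Two cases fix the scale. For $u=t$ we get $a=b=0$: the metric $e^{-2t}g$ is the flat metric in polar coordinates with radius $e^{-t}$. For $u=\log\cosh t$ we get $a=b=\frac12e^{-2u}$: this is the round sphere.

In the rest of this section $\Gamma=\Gamma_n$, $f=\sigma_n^{1/n}$ and $\psi\equiv1$.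

\subsection*{A solution whose slope reaches one}
The equation for $u=u(t)$ is $ba^{n-1}=e^{-2nu}$ with $a,b>0$. Put $p=u'$. Since $a'=-pu''=-p(a+b)$, we have $(e^ua)'=-pe^ub$, and therefore
\[
(e^{nu}a^n)'=-np\,e^{nu}a^{n-1}b=-np\,e^{-nu}=(e^{-nu})'.
\]
So $J=e^{nu}a^n-e^{-nu}=e^{nu}a^n(1-b/a)$ is constant along a solution. The value $J=0$ is the case $a=b$. Start instead with $0<p(0)<1$ and $b(0)>a(0)$, so that $J<0$, and write $J=-e^{-nc}$. Then
\[
a^n=e^{-nu}\big(e^{-nu}-e^{-nc}\big).
\]
The slope $p$ increases, because $p'=a+b>0$, so $u$ grows at least linearly, while $a>0$ forces $u<c$. Hence the solution ends at a finite time $T$. It could be continued if $a$ had a positive limit, so $a\to0$, $u\to c$, $p\to1$ and $b=e^{-2nu}a^{1-n}\to\infty$ as $t\to T$. More precisely $c-u\sim T-t$ and $a\sim1-p$, so $1-u'(t)\sim\big(ne^{-2nc}(T-t)\big)^{1/n}$. On $M=[0,T]\times\mathbb S^{n-1}$ the function $u$ is a $C^1$ viscosity solution that is not $C^2$ up to $t=T$, and $u'(T)=1$.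

\subsection*{The boundary constraint}
Let $v\in C^2(M)$ be any function, not necessarily a function of $t$, with $W[v]>0$ on $M$ and $v=c$ on the slice $\{T\}\times\mathbb S^{n-1}$. For a unit vector $X$ tangent to the slice, $dv(X)=0$ and $\nabla^2v(X,X)=0$, so $0<W[v](X,X)=\frac12(1-v_t^2)$. A function that is $C^2$ up to the boundary and admissible has slope $|v_t|<1$ there. On the other hand, if $v\le u$ in $M$ with equality on the slice, then $v_t\ge u'(T)=1$ on the slice. So no $C^2(M)$ solution with the boundary values of $u$ exists, \emph{provided every such solution lies below $u$}.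

\subsection*{The comparison principle}
This is the difficulty. The usual argument lowers $u+s$ from large $s$ until it touches $v$ from above. But $W[u+s]=W[u]$ and $e^{-2(u+s)}<e^{-2u}$, so $u+s$ is a strict subsolution, and the contact gives no contradiction. We need a family $u^s=u+s\zeta$, $\zeta>0$, of strict supersolutions, for all $s>0$. Its right-hand side is $e^{-2s\zeta}e^{-2u}$, so it is enough that both eigenvalues $a_s,b_s$ of $W[u^s]$ drop by a factor smaller than $e^{-2s\zeta}$. To first order in $s$,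
\[
a_s\approx a-sp\zeta',\qquad b_s\approx b+s\zeta''+sp\zeta',\qquad e^{-2s\zeta}\approx1-2s\zeta .
\]
Thus $\zeta$ should be small, should increase at a definite rate, and should have $-\zeta''$ at least comparable to $b$. The first two demands are compatible on a short cylinder. Since $b\to\infty$, the third suggests $\zeta''=-u''$, that is, $\zeta=L-u$ with $L$ affine. For large $s$ the first-order picture is useless, but it is also not needed: once the slope of $u^s$ is at least one, $a_s\le0$, the eigenvalues leave $\Gamma$, and $u^s$ cannot touch a subsolution from above. The next section carries this out for general $(f,\Gamma)$, where no first integral is used.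

\section{Proof of Theorem~\ref{thm:A}}\label{sec:A}

In this section $e_1\notin\Gamma$ and $\psi\equiv1$.

\subsection{Vectors of the form $(b,a,\dots,a)$}
Let
\[
h(r)=f(r,1,\dots,1)\quad(r>0),\qquad \kappa=\lim_{r\to\infty}h(r)\in(0,\infty].
\]
By (i)--(iii), $h$ is smooth, positive and concave with $h'>0$; so $h<\kappa$, and $h$ is a diffeomorphism of $(0,\infty)$ onto $(h(0^+),\kappa)$. Both $\kappa=\infty$ and $\kappa<\infty$ occur. For $\sigma_k^{1/k}$ we have $h(r)^k=\binom{n-1}{k-1}r+\binom{n-1}k$ and $\kappa=\infty$. For $f=(\sum_i\lambda_i^{-1})^{-1}$ on $\Gamma_n$, which is concave as the minimum of the linear functions $\sum_i\xi_i^2\lambda_i$ over $\sum_i\xi_i=1$, we have $h(r)=(r^{-1}+n-1)^{-1}$ and $\kappa=\frac1{n-1}$. We read $1/\kappa$ as $0$ when $\kappa=\infty$.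

\begin{lemma}\label{lem:cone}
\begin{itemize}
\item[(a)] If $(b,a,\dots,a)\in\Gamma$, then $a>0$ and $a>f(b,a,\dots,a)/\kappa$.
\item[(b)] The function $r/h(r)$ is nondecreasing.
\item[(c)] $r/h(r)\to\infty$ as $r\to\infty$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Suppose $a\le0$. Adding $(0,-a,\dots,-a)\in\overline{\Gamma_n}$ gives $be_1\in\Gamma\subset\Gamma_1$ by Lemma~\ref{lem:mono}. Then $b>0$ and $e_1\in\Gamma$, which is excluded. So $a>0$, which is the whole claim if $\kappa=\infty$. If $\kappa<\infty$, take $r>\max(0,b/a)$; then $f(b,a,\dots,a)\le f(ra,a,\dots,a)=ah(r)<a\kappa$.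

(b) The graph of $h$ lies below its tangent at $r$, so $0\le h(0^+)\le h(r)-rh'(r)$, and $(r/h)'=(h-rh')/h^2\ge0$.

(c) By (iv) and (iii), $h(r)/r=f(1,1/r,\dots,1/r)\to f(e_1)=0$.
\end{proof}

\subsection{The solution $u$}
For $u=u(t)$ with $a,b>0$, put $r=b/a$. By (iv) the equation $f(b,a,\dots,a)=e^{-2u}$ reads $h(r)=e^{-2u}/a$, which can be solved for $r$ and hence for $u''=a(1+r)$. We start with a large value of $r$; this makes $u''$ large, so that the slope exhausts the interval $[\frac12,1)$ quickly and the cylinder is short.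

\begin{proposition}\label{prop:u}
There are $T\in(0,\frac1{64}]$ and $u\in C^1([0,T])\cap C^\infty([0,T))$ such that, with $p=u'$ and $a,b$ as in \eqref{eq:ab},
\begin{equation}\label{eq:bounds}
f(b,a,\dots,a)=e^{-2u},\qquad \tfrac12\le p<1,\qquad 0<a\le\tfrac38,\qquad b\ge32\qquad\text{on }[0,T),
\end{equation}
$u''(t)\to\infty$ as $t\to T$, and
\begin{equation}\label{eq:aT}
a(T)=e^{-2u(T)}/\kappa .
\end{equation}
\end{proposition}

\begin{proof}
Put $a=\frac12(1-p^2)$ and $q=e^{-2u}/a$, and consider the system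
\begin{equation}\label{eq:ode}
u'=p,\qquad p'=a(1+r),\qquad r=h^{-1}(q),
\end{equation}
in the open set $D=\{(u,p):0<p<1,\ h(0^+)<q<\kappa\}$, where its right-hand side is smooth. Along a solution, $b=u''-a=ra>0$, so $(b,a,\dots,a)\in\Gamma_n$ and $f(b,a,\dots,a)=ah(r)=e^{-2u}$. Take $p(0)=\frac12$, so that $a(0)=\frac38$, and define $u(0)=c_0$ by $e^{-2c_0}=\frac38h(100)$. Then $r(0)=100$ and $b(0)=\frac{75}2$. Let $[0,T)$ be the maximal forward interval of existence in $D$.

\emph{Monotone quantities.} From $a'=-pp'=-pa(1+r)$ we get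
\[
\frac{q'}q=-2p-\frac{a'}a=p(r-1).
\]
Since $q'=h'(r)r'$, the function $r$ increases as long as $r>1$; starting from $100$, it cannot reach $1$. So $r$ and $q$ increase on $[0,T)$. Also $p'=a+b>0$, so $\frac12\le p<1$, $a\le\frac38$ and $u-c_0\le t$.

\emph{The interval is short.} We have $b=ra=e^{-2u}\,r/h(r)$. By Lemma~\ref{lem:cone}(b) and the monotonicity of $r$,
\[
b(t)\ge b(0)\,e^{-2(u(t)-c_0)}\ge\tfrac{75}2e^{-2t}\ge\tfrac{75}2(1-2t).
\]
For $t<\min(T,\frac1{16})$ this gives $b>\frac{75}2\cdot\frac78>32$, hence $p'>32$ and $1>p(t)\ge\frac12+32t$, that is, $t<\frac1{64}$. Therefore $\min(T,\frac1{16})\le\frac1{64}$, so $T\le\frac1{64}$ and $b\ge32$ on $[0,T)$.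

\emph{The end point.} As $t\to T$, the bounded increasing functions $u$ and $p$ have limits $u(T)$ and $p(T)\in(\frac12,1]$, so $u\in C^1([0,T])$. By maximality $(u(T),p(T))\notin D$. If $p(T)<1$, then $q$ has the finite limit $e^{-2u(T)}/a(T)$, which lies in $(h(0^+),\kappa]$ since $q$ increases; as the limit point is not in $D$, it equals $\kappa$. If $\kappa=\infty$ this is impossible, so $p(T)=1$, $a(T)=0$ and $q\to\infty$. If $\kappa<\infty$, then $a=e^{-2u}/q>e^{-2u}/\kappa$ stays away from zero, so $p(T)<1$ and $q\to\kappa$. In both cases \eqref{eq:aT} holds and $q\to\kappa$, hence $r\to\infty$. By Lemma~\ref{lem:cone}(c), $u''>b=e^{-2u}r/h(r)\to\infty$.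
\end{proof}

Fix $T$, $u$, $c_0=u(0)$ and $c_T=u(T)$ as in the proposition, and regard $u$ as a function on $M=[0,T]\times\mathbb S^{n-1}$. It solves the equation classically in the interior with eigenvalues in $\Gamma_n$, so it is a viscosity solution of \eqref{eq:D} by Lemma~\ref{lem:classical}, and $u\notin C^2(M)$. This proves part (1).

\subsection{A family of strict supersolutions}
Let $L(t)=c_0+\frac18+2t$, a line above $u$ that is steeper than any admissible function of $t$, and put
\[
\zeta=L-u,\qquad u^s=u+s\zeta=(1-s)u+sL\quad(s\ge0).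
\]
Then $\zeta(0)=\frac18$, $\zeta'=2-p\in[1,\frac32]$ and $\zeta''=-(a+b)$, and since $T\le\frac1{64}$,
\begin{equation}\label{eq:zeta}
\tfrac18\le\zeta\le\tfrac18+\tfrac32\cdot\tfrac1{64}<\tfrac14\quad\text{on }[0,T].
\end{equation}

\begin{proposition}\label{prop:super}
Let $s>0$ and $t\in[0,T)$. Then at $t$ either $\lambda_g(W[u^s])\notin\Gamma$ or $f(\lambda_g(W[u^s]))<e^{-2u^s}$.
\end{proposition}

\begin{proof}
By \eqref{eq:ab}, $\lambda_g(W[u^s])=(b_s,a_s,\dots,a_s)$ with
\begin{align*}
a_s&=\tfrac12\big(1-(p+s\zeta')^2\big)=a-s\big(p\zeta'+\tfrac s2\zeta'^2\big),\\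
b_s&=(1-s)(a+b)-a_s=b-s(a+b)+(a-a_s).
\end{align*}
Suppose $(b_s,a_s,\dots,a_s)\in\Gamma$. Then $a_s>0$ by Lemma~\ref{lem:cone}(a), so $p+s\zeta'<1$ and $s\zeta'<1-p\le\frac12$. Put $\theta=1-e^{-2s\zeta}\in(0,1)$. By \eqref{eq:zeta}, $\theta\le2s\zeta\le\frac s2$.

For the tangential eigenvalue, $p\zeta'\ge\frac12$ and $\theta a\le\frac s2\cdot\frac38<\frac s2$ give
\[
a_s\le a-sp\zeta'\le a-\tfrac s2<(1-\theta)a .
\]
For the normal eigenvalue, $p\zeta'=p(2-p)\le1$ and $\frac s2\zeta'^2=\frac12(s\zeta')\zeta'\le\frac12\cdot\frac12\cdot\frac32=\frac38$, so $a-a_s\le\frac{11}8s$. Since $\frac{11}8\le\frac b2$ by \eqref{eq:bounds},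
\[
b_s\le b-sb+\tfrac{11}8s\le b-\tfrac s2\,b\le(1-\theta)b .
\]
Thus $(1-\theta)(b,a,\dots,a)-(b_s,a_s,\dots,a_s)$ is a nonzero vector in $\overline{\Gamma_n}$. Lemma~\ref{lem:mono} and (iv) give
\[
f(b_s,a_s,\dots,a_s)<(1-\theta)f(b,a,\dots,a)=e^{-2s\zeta}e^{-2u}=e^{-2u^s}.\qedhere
\]
\end{proof}

\subsection{Every subsolution lies below $u$}
Let $v\in C^0(M)$ be a viscosity subsolution with $v\le\varphi$ on $\partial M$. No symmetry of $v$ is assumed. Let
\[
s^*=\inf\{s\ge0:\ v\le u^s\text{ on }M\}.
\]
The set is non-empty because $\zeta\ge\frac18$, and it is closed, so $v\le u^{s^*}$. Suppose $s^*>0$. If $\min_M(u^{s^*}-v)$ were positive, then $v\le u^s$ for $s$ slightly below $s^*$, because $\zeta$ is bounded; so the minimum is zero. On $\partial M$ we have $u=\varphi\ge v$, hence $u^{s^*}-v\ge s^*/8>0$, and the minimum is attained at an interior point $x_0$. Near $x_0$ the function $u^{s^*}$ is smooth and touches $v$ from above. By Definition~\ref{def:visc}, $\lambda_g(W[u^{s^*}](x_0))\in\Gamma$ and $f(\lambda_g(W[u^{s^*}](x_0)))\ge e^{-2v(x_0)}=e^{-2u^{s^*}(x_0)}$.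 This contradicts Proposition~\ref{prop:super}. Hence $s^*=0$ and $v\le u$, which is part (2).

\subsection{No $C^2(M)$ subsolution}
A subsolution that is $C^2$ up to the boundary satisfies a strict inequality there, while \eqref{eq:aT} says that $u$ satisfies the corresponding equality.

\begin{lemma}\label{lem:slope}
Let $v$ be a $C^2(M)$ subsolution with boundary values $\varphi$. Then $\frac12(1-v_t^2)>e^{-2c_T}/\kappa$ on $\{T\}\times\mathbb S^{n-1}$.
\end{lemma}

\begin{proof}
Let $y$ be a point of the slice and $(\partial_t,X_2,\dots,X_n)$ an orthonormal basis at $y$. The great circle $\gamma$ in the slice with $\gamma'(0)=X_i$ is a geodesic of $g$ on which $v=c_T$, so $dv(X_i)=0$ and $\nabla^2v(X_i,X_i)=(v\circ\gamma)''(0)=0$. Hence $|\nabla v|^2=v_t^2$ at $y$, and the diagonal of $W[v](y)$ is $(B,\alpha,\dots,\alpha)$ with $\alpha=\frac12(1-v_t(y)^2)$ and some $B\in\mathbb R$. The mixed entries $W[v](\partial_t,X_i)$ are unknown, but Lemma~\ref{lem:diag} discards them: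
\[
(B,\alpha,\dots,\alpha)\in\Gamma,\qquad f(B,\alpha,\dots,\alpha)\ge f(\lambda_g(W[v](y)))\ge e^{-2c_T}.
\]
Lemma~\ref{lem:cone}(a) gives $\alpha>e^{-2c_T}/\kappa$.
\end{proof}

Suppose now that $v$ is a $C^2(M)$ subsolution with boundary values $\varphi$. It is a viscosity subsolution by Lemma~\ref{lem:classical}, so $v\le u$ by part (2), with equality at $t=T$. For $\omega\in\mathbb S^{n-1}$ and $t<T$,
\[
\frac{v(T,\omega)-v(t,\omega)}{T-t}\ge\frac{u(T)-u(t)}{T-t},
\]
so $v_t(T,\omega)\ge u'(T)>0$. Then $\frac12(1-v_t(T,\omega)^2)\le a(T)=e^{-2c_T}/\kappa$ by \eqref{eq:aT}, contrary to Lemma~\ref{lem:slope}. A $C^2(M)$ solution is in particular such a subsolution. This proves part (3) and Theorem~\ref{thm:A}. \qed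

\begin{remark}[The hypothesis $e_1\notin\Gamma$]
It enters through parts (a) and (c) of Lemma~\ref{lem:cone}. Part (c) makes $u''$ blow up; part (a) removes the steep members of the family $u^s$ and gives the boundary inequality. If $e_1\in\Gamma$, then $h(r)/r\to f(e_1)>0$ and $\kappa=\infty$. The solution of \eqref{eq:ode} still ends with $a(T)=0$, but now $b\to e^{-2u(T)}/f(e_1)$, so $u\in C^2([0,T])$, in accordance with Theorem~\ref{thm:B}.
\end{remark}

\begin{remark}[The boundary data must be kept fixed]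
The solution of \eqref{eq:ode} extends to $[-\delta,T)$ for some $\delta>0$. For $j>1/\delta$ the translates $u_j(t)=u(t-1/j)$ are smooth on $[0,T]$, solve the equation with $\psi\equiv1$, and converge to $u$ in $C^1([0,T])$. Their boundary values $u(-1/j)$ and $u(T-1/j)$ converge to $c_0$ and $c_T$ without being equal to them.
\end{remark}

\section{Proof of Theorem~\ref{thm:B}}\label{sec:B}

Let $e_1\in\Gamma$ and let $u\in C^1(M)$ be a viscosity solution of \eqref{eq:D}. We rewrite the equation as a concave uniformly elliptic equation with continuous coefficients, obtain $W^{2,p}$ regularity up to the boundary and interior $C^{2,\alpha}$ regularity from quoted theorems, and then show that the second derivatives extend continuously to the boundary. We write $|N|$ for the operator norm of a symmetric matrix.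

\subsection{A uniformly elliptic form of the equation}
The operator $f\circ\lambda$ is defined only on $\mathcal C$, whereas the regularity theory concerns operators defined on all symmetric matrices. We replace it by an operator with the same level set, measuring how far $W$ must be moved along the identity matrix to reach that level set. Fix $\mu>0$ and a symmetric $W$. The set of $\tau\in\mathbb R$ with $W-\tau I\in\mathcal C$ is an interval $(-\infty,\tau_0)$: it is open, contains all very negative $\tau$ as $\Gamma_n\subset\Gamma$, is bounded above as $\Gamma\subset\Gamma_1$, and is closed under decreasing $\tau$ by Lemma~\ref{lem:mono}. On it $f(\lambda(W-\tau I))$ is strictly decreasing, tends to $0$ at $\tau_0$ by (iii), and equals $|\tau|f(\mathbf 1+\lambda(W)/|\tau|)\to\infty$ as $\tau\to-\infty$. Let $G_\mu(W)$ be the unique $\tau$ at which it equals $\mu$. By construction,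
\begin{equation}\label{eq:Gchar}
G_\mu(W)\ge\tau\iff W-\tau I\in\mathcal C\ \text{ and }\ f(\lambda(W-\tau I))\ge\mu,
\end{equation}
and the same holds with both inequalities strict, or both replaced by equality.

\begin{lemma}\label{lem:G}
\begin{itemize}
\item[(a)] $G_\mu(W)$ is smooth in $(\mu,W)$ and concave in $W$.
\item[(b)] $|G_\mu(W)-G_{\mu'}(W')|\le|W-W'|+|\mu-\mu'|/f(\mathbf 1)$.
\item[(c)] There is $c=c(\Gamma)>0$ with $c\operatorname{tr}P\le G_\mu(W+P)-G_\mu(W)\le\operatorname{tr}P$ for all $P\ge0$.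
\end{itemize}
\end{lemma}

\begin{proof}
(a) A smooth symmetric function of the eigenvalues is a smooth function of the matrix \cite{Ball}, so $(\mu,W,\tau)\mapsto f(\lambda(W-\tau I))-\mu$ is smooth; its $\tau$-derivative is $-\sum_if_{\lambda_i}<0$, and the implicit function theorem applies. By \eqref{eq:Gchar} and Lemma~\ref{lem:diag}, the set $\{(W,\tau):\tau\le G_\mu(W)\}$ is convex.

(b) By \eqref{eq:Gchar} and Lemma~\ref{lem:mono}, $G_\mu$ is nondecreasing in $W$, and $G_\mu(W+tI)=G_\mu(W)+t$. Since $W\le W'+|W-W'|I$ and vice versa, $G_\mu$ is $1$-Lipschitz. Let $\mu'>\mu$, $\tau=G_\mu(W)$ and $\delta=(\mu'-\mu)/f(\mathbf 1)$. By \eqref{eq:superadd}, $f(\lambda(W-\tau I+\delta I))\ge\mu+\delta f(\mathbf 1)=\mu'$, so $\tau-\delta\le G_{\mu'}(W)\le\tau$.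

(c) The upper bound follows from $P\le(\operatorname{tr}P)I$. For the lower bound, choose $c>0$ with $e_1-c\mathbf 1\in\Gamma$, which is possible because $\Gamma$ is open and contains $e_1$. Let $|e|=1$, $t>0$ and $\tau=G_\mu(W)$. Then
\[
W+t\,e\otimes e-(\tau+ct)I=(W-\tau I)+t(e\otimes e-cI)
\]
is a sum of two matrices in $\mathcal C$, and \eqref{eq:superadd} shows that $f\circ\lambda$ is at least $\mu$ at it. So $G_\mu(W+t\,e\otimes e)\ge G_\mu(W)+ct$. Write $P=\sum_it_i\,\xi_i\otimes\xi_i$ with $\xi_i$ orthonormal and add the terms one at a time.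
\end{proof}

The lower bound in (c) is the only place where $e_1\in\Gamma$ is used. It fails otherwise: if $e_1\notin\Gamma$, then $te_1-\tau\mathbf 1\in\Gamma$ forces $\tau<0$ by Lemma~\ref{lem:cone}(a), so $G_\mu(t\,e\otimes e)<0$ for all $t$.

Let $B_r(z)$ be the Euclidean ball, and for $z$ in the hyperplane $\{x_n=0\}$ let $B_r^+(z)=B_r(z)\cap\{x_n>0\}$ and $\Sigma_r(z)=B_r(z)\cap\{x_n=0\}$; we omit $z$ if $z=0$, and write $x=(x',x_n)$. We use charts of $M$, smooth up to the closure, onto $B_1$ (interior charts) or onto $B_1^+\cup\Sigma_1$ with $\Sigma_1\subset\partial M$ (boundary charts). Let $\tilde\varphi=0$ in interior charts and $\tilde\varphi(x)=\varphi(x')$ in boundary charts, and put $\hat u=u-\tilde\varphi$, so that $\hat u=0$ on $\Sigma_1$. With $D$ the coordinate derivative, $\Gamma_{ij}^k$ the Christoffel symbols and $g=(g_{ij})$, define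
\begin{gather*}
\mu(x)=\psi e^{-2u},\qquad S(x)=g^{-1/2},\\
E_{ij}(x)=D_iu\,D_ju-\tfrac12|\nabla u|_g^2\,g_{ij}+(A_g)_{ij}-\Gamma^k_{ij}D_ku+D_{ij}\tilde\varphi,\\
H(x,N)=G_{\mu(x)}\big(S(x)(N+E(x))S(x)\big).
\end{gather*}
On the closed chart $S$ is smooth, $\mu$ is $C^1$ and positive, and $E$ is continuous. This is where $u\in C^1(M)$ is used: the gradient terms become continuous coefficients. Indeed, if $\phi$ touches $\hat u$ at an interior point $x_0$, then $\phi+\tilde\varphi$ touches $u$ from the same side and has gradient $Du(x_0)$ there, so $W[\phi+\tilde\varphi](x_0)=D^2\phi(x_0)+E(x_0)$; and $\lambda_g(W)=\lambda(SWS)$. By Definition~\ref{def:visc} and \eqref{eq:Gchar} with $\tau=0$, $H(x_0,D^2\phi(x_0))\ge0$ if $\phi$ touches from above and $\le0$ if it touches from below. This is what it means for $\hat u$ to be a viscosity solution of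
\begin{equation}\label{eq:H}
H(x,D^2\hat u)=0 .
\end{equation}

Call an operator $F(N,x)$ \emph{uniformly elliptic} with constants $0<\lambda_0\le\Lambda_0$ if $\lambda_0\operatorname{tr}P\le F(N+P,x)-F(N,x)\le\Lambda_0\operatorname{tr}P$ for $P\ge0$. By Lemma~\ref{lem:G}, $H(x,\cdot)$ is smooth, concave and uniformly elliptic, and
\begin{equation}\label{eq:Hmod}
|H(x,N)-H(y,N)|\le C|x-y|(1+|N|)+C|E(x)-E(y)|.
\end{equation}

\subsection{Results quoted}
Constants depend only on $n$, the ellipticity constants and the displayed quantities. Linear coefficients $a^{ij}$ are measurable with $\lambda_0I\le(a^{ij})\le\Lambda_0I$.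
\begin{itemize}
\item[(R1)] \emph{$W^{2,p}$ regularity.} Let $F(N,x)$ be continuous, uniformly elliptic and concave in $N$, with $F(0,x)=0$ and $\sup_{N\ne0}|F(N,x)-F(N,y)|/|N|\le\omega(|x-y|)$, $\omega(0^+)=0$. Let $\chi$ be continuous and bounded. A bounded viscosity solution of $F(D^2w,x)=\chi$ in $B_1$ lies in $W^{2,p}(B_{1/2})$ for all $p<\infty$ (\cite{Caf}; \cite[Theorem 7.1]{CC}). In $B_1^+$, if also $w\in C^0(B_1^+\cup\Sigma_1)$ and $w=0$ on $\Sigma_1$, then $w\in W^{2,p}(B_{1/2}^+)$ \cite{Winter}.
\item[(R2)] \emph{Interior $C^{2,\alpha}$ estimate.} There is $\bar\alpha>0$ such that for $0<\alpha<\bar\alpha$: if $F(N,x)$ is concave in $N$ and uniformly elliptic, $|F(N,x)-F(N,y)|\le K|x-y|^\alpha(1+|N|)$ and $|F(0,0)|\le K$, then viscosity solutions of $F(D^2w,x)=0$ in $B_1$ satisfy $\|w\|_{C^{2,\alpha}(B_{1/2})}\le C(K,\|w\|_\infty)$ \cite[Theorems 6.6 and 8.1]{CC}.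
\item[(R3)] \emph{Interior gradient estimate.} If in addition $F=F(N)$ and $F(D^2w)=0$ in $B_\varrho$, then $|Dw(0)|\le C\big(\varrho^{-1}\|w\|_{L^\infty(B_\varrho)}+\varrho|F(0)|\big)$ \cite[Corollary 5.7]{CC}.
\item[(R4)] \emph{Aleksandrov--Bakelman--Pucci estimate.} If $\Omega$ is a bounded domain, $w\in W^{2,n}_{\mathrm{loc}}(\Omega)\cap C^0(\overline\Omega)$ and $a^{ij}D_{ij}w\ge\chi$, then $\sup_\Omega w\le\sup_{\partial\Omega}w+C\operatorname{diam}(\Omega)\|\chi\|_{L^n(\Omega)}$ \cite[Theorem 9.1]{GT}. The case $\chi=0$ is the maximum principle.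
\item[(R5)] \emph{Krylov's estimate.} There is $\gamma\in(0,1)$ such that if $w\in W^{2,n}_{\mathrm{loc}}(B_{R_0}^+)\cap C^0(\overline{B_{R_0}^+})$, $a^{ij}D_{ij}w=\chi$ and $w=0$ on $\Sigma_{R_0}$, then for $R\le R_0$
\[
\operatorname{osc}_{B_R^+}\frac w{x_n}\le C\Big(\frac R{R_0}\Big)^\gamma\Big(\operatorname{osc}_{B_{R_0}^+}\frac w{x_n}+R_0\sup|\chi|\Big)
\]
\cite[Theorem 9.31]{GT}.
\item[(R6)] \emph{Dirichlet problem.} For $F(N)$ smooth, concave and uniformly elliptic and a half-ball $\Omega$, the problem $F(D^2w)=0$ in $\Omega$ with continuous data on $\partial\Omega$ has a solution in $C^0(\overline\Omega)\cap C^\infty(\Omega)$ (Perron's method with barriers from the exterior sphere condition, the Evans--Krylov and Schauder estimates; cf.\ \cite[Theorem 17.17]{GT}).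
\end{itemize}
We also use linearization: if $F(N)$ is smooth and uniformly elliptic with derivative $F^{ij}$, and $w_1,w_2$ are $C^2$, then
\begin{equation}\label{eq:lin}
F(D^2w_1)-F(D^2w_2)=a^{ij}D_{ij}(w_1-w_2),\quad a^{ij}=\int_0^1F^{ij}\big(\theta D^2w_1+(1-\theta)D^2w_2\big)d\theta,
\end{equation}
and $\lambda_0I\le(a^{ij})\le\Lambda_0I$.

\subsection{$W^{2,p}$ up to the boundary and $C^{2,\alpha}$ inside}
Write \eqref{eq:H} as $\tilde F(D^2\hat u,x)=\chi$ with $\tilde F(N,x)=H(x,N)-H(x,0)$ and $\chi=-H(x,0)$. We verify the oscillation condition of (R1). For $|N|\ge1$, \eqref{eq:Hmod} gives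
\[
|\tilde F(N,x)-\tilde F(N,y)|\le C|x-y|(2+|N|)+2C|E(x)-E(y)|\le\big(3C|x-y|+2C|E(x)-E(y)|\big)|N|,
\]
and $E$ is uniformly continuous. For $|N|\le1$ this bound is too weak, since $\tilde F$ must be compared with $|N|$; we write $\tilde F(N,x)=\int_0^1D_NH(x,\theta N)[N]\,d\theta$ and use that $D_NH$ is uniformly continuous on the product of the closed chart with $\{|N|\le1\}$, by Lemma~\ref{lem:G}(a). So (R1) applies in every chart. Covering $M$ by finitely many half-size charts, we get $u\in W^{2,p}(M)$ for all $p<\infty$, and $u\in C^{1,\alpha}(M)$ for all $\alpha<1$ by the Sobolev--Morrey embedding. Now $E\in C^\alpha$, and \eqref{eq:Hmod} becomes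
\begin{equation}\label{eq:Hhol}
|H(x,N)-H(y,N)|\le C|x-y|^\alpha(1+|N|).
\end{equation}
By (R2) in interior charts, $u\in C^{2,\alpha}_{\mathrm{loc}}(M\setminus\partial M)$ for $\alpha<\min(\bar\alpha,1)$. Using $\hat u$ as its own test function from both sides, we see that \eqref{eq:H} holds pointwise in the interior.

It remains to show that $D^2\hat u$ extends continuously to the flat boundary of a boundary chart. We approximate $\hat u$ near $z\in\Sigma_{1/2}$, at a geometric sequence of scales, by solutions of the frozen equation $H(z,D^2w)=0$. This needs a second order expansion at the boundary for the frozen equation.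

\subsection{Frozen operators at a flat boundary}
In this subsection $C$ depends only on $n,\lambda_0,\Lambda_0$. The first lemma combines a barrier with (R5); it will be applied to a solution and then to its tangential derivatives.

\begin{lemma}\label{lem:slopeB}
Let $\frac14<R\le1$, and let $\eta\in C^2(B_R^+)\cap C^0(B_R^+\cup\Sigma_R)$ satisfy $\eta=0$ on $\Sigma_R$, $|\eta|\le K$ and $|a^{ij}D_{ij}\eta|\le K$. Then for each $y\in\Sigma_{R-1/4}$ there is $\ell(y)$ with $|\ell(y)|\le CK$ and $|\eta(x)-\ell(y)x_n|\le CKx_n|x-y|^\gamma$ for $x\in B_{1/8}^+(y)$.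
\end{lemma}

\begin{proof}
We first show $|\eta|\le CKx_n$ in $B_{R-1/8}^+$. For $x_n\ge\frac1{16}$ we have $|\eta|\le16Kx_n$. For $\bar y\in\Sigma_{R-1/8}$ the cylinder $Z=\{|x'-\bar y'|\le\frac1{16},\ 0\le x_n\le\frac1{16}\}$ lies in $B_R^+\cup\Sigma_R$. Let
\[
\Phi=|x'-\bar y'|^2+\tfrac{\beta_0+1}{16}x_n-\beta_0x_n^2,\qquad 2\beta_0\lambda_0=2(n-1)\Lambda_0+1 .
\]
Then $a^{ij}D_{ij}\Phi\le2(n-1)\Lambda_0-2\beta_0\lambda_0=-1$, and $\Phi\ge|x'-\bar y'|^2+\frac1{16}x_n$ in $Z$, so $\Phi\ge0$ on the bottom of $Z$ and $\Phi\ge\frac1{256}$ on its top and side. The maximum principle applied to $\pm\eta-256K\Phi$ gives $|\eta|\le256K\Phi$ in $Z$, and on the axis $x'=\bar y'$ this is $|\eta|\le CKx_n$.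

For $y\in\Sigma_{R-1/4}$, the closure of $B_{1/8}^+(y)$ lies in $B_{R-1/8}$. By (R5) with $R_0=\frac18$, the oscillation of $\eta/x_n$ on $B_\varrho^+(y)$ is at most $CK\varrho^\gamma$ for $\varrho\le\frac18$. So $\ell(y)=\lim_{x\to y}\eta/x_n$ exists and has the stated properties.
\end{proof}

\begin{lemma}\label{lem:frozen}
Let $F(N)$ be smooth, concave and uniformly elliptic. Let $w\in C^0(\overline{B_r^+})\cap C^\infty(B_r^+)$ satisfy $F(D^2w)=0$ in $B_r^+$ and $w=0$ on $\Sigma_r$, and put $K=\|w\|_\infty+r^2|F(0)|$. Then there is a polynomial $P=x_n(\ell+\beta\cdot x'+\frac12cx_n)$ with $F(D^2P)=0$,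
\[
r|\ell|+r^2(|\beta|+|c|)\le CK,\qquad |w-P|\le CK(|x|/r)^{2+\gamma}\ \text{ for }x\in B_r^+,\ |x|\le r/2 .
\]
\end{lemma}

The form of $P$ reflects how the Hessian at $0$ is found. Its tangential block vanishes with the boundary data. The mixed entries $\beta$ are normal slopes of the tangential derivatives, which solve a linear equation. The equation then leaves only one possible value $c$ for the normal entry, and the last step shows that $w$ does have this second derivative.

\begin{proof}
Replacing $w$ by $w(r\,\cdot)$ and $F$ by $r^2F(r^{-2}\,\cdot)$, which has the same ellipticity constants, we may take $r=1$.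

\emph{Step 1: tangential derivatives vanish on the boundary.} By \eqref{eq:lin}, $a^{ij}D_{ij}w=-F(0)$. Lemma~\ref{lem:slopeB} with $R=1$ gives $\ell(y)$ for $y\in\Sigma_{3/4}$. Let $x=(y',x_n)$ with $x_n<\frac1{12}$. The ball $B_{x_n/2}(x)$ lies in $B_{1/8}^+(y)$, and the function $\xi\mapsto w(\xi)-\ell(y)\xi_n$ solves the same equation as $w$ and is bounded by $CKx_n^{1+\gamma}$ on it. With $e_n$ the unit vector in the $x_n$ direction, (R3) gives
\[
|Dw(x)-\ell(y)e_n|\le C(Kx_n^\gamma+x_n|F(0)|)\le CKx_n^\gamma .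
\]
So each $w_i=D_iw$, $i<n$, extends continuously by $0$ to $\Sigma_{3/4}$. For $x\in B_{3/4}^+$ with $x_n\ge\frac1{12}$, (R3) on $B_{1/12}(x)$ gives $|Dw(x)|\le CK$. Hence $|w_i|\le CK$ in $B_{3/4}^+$.

\emph{Step 2: the coefficients.} Differentiating the equation gives $F^{jk}(D^2w)D_{jk}w_i=0$. Lemma~\ref{lem:slopeB} with $R=\frac34$ and $y=0$ gives $\beta=(\beta_i)_{i<n}$ with $|\beta|\le CK$ and
\begin{equation}\label{eq:tang}
|w_i-\beta_ix_n|\le CKx_n|x|^\gamma\quad\text{in }B_{1/8}^+ .
\end{equation}
The function $c\mapsto F(\beta\otimes e_n+e_n\otimes\beta+c\,e_n\otimes e_n)$ has slope in $[\lambda_0,\Lambda_0]$, so it has a unique zero $c$, and $|c|\le C(|F(0)|+|\beta|)\le CK$. Put $P_0=x_n\beta\cdot x'+\frac12cx_n^2$, so that $F(D^2P_0)=0$, and put $\ell=\ell(0)$, $P=P_0+\ell x_n$.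

\emph{Step 3: the normal axis.} By \eqref{eq:tang}, $w-P_0$ is almost independent of $x'$, and it solves a linear equation without right-hand side. In a cylinder much wider than it is high, such a function must be almost linear in $x_n$. To make this precise, let $C_0=(n-1)\Lambda_0/\lambda_0$ and fix $m_0\ge1$ with $C_0/m_0^2\le2$. For $0<d\le d_0:=\frac1{16(m_0+1)}$ let
\[
Z_d=\{|x'|\le m_0d,\ 0\le x_n\le d\},\qquad l_d=\frac{w(0,d)-\frac12cd^2}d,\qquad k_d=w-P_0-l_dx_n .
\]
Then $k_d(0,d)=0$, $k_d=0$ on $\{x_n=0\}$, and $a^{ij}D_{ij}k_d=0$ by \eqref{eq:lin} applied to $w$ and $P_0$. Since $D_ik_d=w_i-\beta_ix_n$ for $i<n$, \eqref{eq:tang} gives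
\[
|k_d(x',t)-k_d(0,t)|\le\epsilon:=CKd^{2+\gamma}\quad\text{in }Z_d .
\]
Let $m=\max_{0\le t\le d}k_d(0,t)\ge0$ and
\[
\Theta=\frac{C_0}{m_0^2}\,\frac{x_n(d-x_n)}{d^2}+\frac{|x'|^2}{m_0^2d^2}\ \ge0 .
\]
Then $a^{ij}D_{ij}\Theta\le2m_0^{-2}d^{-2}\big((n-1)\Lambda_0-C_0\lambda_0\big)=0$. On the bottom of $Z_d$ we have $k_d=0$, on the top $k_d\le\epsilon$, and on the side $k_d\le m+\epsilon$ and $\Theta\ge1$. So $k_d\le\epsilon+(m+\epsilon)\Theta$ on $\partial Z_d$, and in $Z_d$ by the maximum principle. On the axis $\Theta\le C_0/(4m_0^2)\le\frac12$, so $m\le\epsilon+\frac12(m+\epsilon)$, that is, $m\le3\epsilon$. The function $-k_d$ has all the properties of $k_d$ that were used, so $|k_d(0,t)|\le3\epsilon$ on $[0,d]$.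

For $d'=d/2$ we have $k_d(0,d')=k_d(0,d')-k_{d'}(0,d')=(l_{d'}-l_d)d'$, so $|l_d-l_{d/2}|\le CKd^{1+\gamma}$. Since $l_d\to\ell(0)=\ell$ as $d\to0$, summing over $d,d/2,d/4,\dots$ gives $|l_d-\ell|\le CKd^{1+\gamma}$. Multiplying by $d$, we get $|(w-P)(0,d)|\le CKd^{2+\gamma}$ for $d\le d_0$.

\emph{Step 4.} For $|x|\le d_0$, \eqref{eq:tang} gives $|(w-P)(x',x_n)-(w-P)(0,x_n)|\le CK|x'|\,x_n|x|^\gamma$, and with Step 3, $|w-P|\le CK|x|^{2+\gamma}$. For $d_0\le|x|\le\frac12$ we have $|w-P|\le CK\le CKd_0^{-2-\gamma}|x|^{2+\gamma}$.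
\end{proof}

\subsection{Second order expansion at boundary points}
Fix a boundary chart and $0<\alpha<\min(\gamma,\bar\alpha,\frac12)$. From now on constants may depend on $u$, the data, the chart and $\alpha$, but not on the points and radii. For $z\in\Sigma_{1/2}$ let $F_z=H(z,\cdot)$.

\begin{lemma}\label{lem:freeze}
Let $z\in\Sigma_{1/2}$, $0<r\le\frac14$, and let $w$ solve $F_z(D^2w)=0$ in $B_r^+(z)$ with $w=\hat u$ on $\partial B_r^+(z)$, as in \textup{(R6)}. Then $|\hat u-w|\le C_1r^{2+\alpha}$ in $B_r^+(z)$.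
\end{lemma}

\begin{proof}
By \eqref{eq:H} and \eqref{eq:Hmod}, in $B_r^+(z)$,
\[
|F_z(D^2\hat u)|=|H(z,D^2\hat u)-H(x,D^2\hat u)|\le Cr(1+|D^2\hat u|)+Cr^\alpha .
\]
We do not yet know that $D^2\hat u$ is bounded, but $\hat u\in W^{2,2n}(B_1^+)$, and H\"older's inequality gives $\|D^2\hat u\|_{L^n(B_r^+(z))}\le Cr^{1/2}\|D^2\hat u\|_{L^{2n}(B_1^+)}$. By \eqref{eq:lin}, $a^{ij}D_{ij}(\hat u-w)=F_z(D^2\hat u)$, and (R4) applied to $\pm(\hat u-w)$ gives
\[
|\hat u-w|\le Cr\big(r\cdot r^{1/2}+r\cdot r+r^\alpha\cdot r\big)\le C_1r^{2+\alpha},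
\]
because $\alpha<\frac12$.
\end{proof}

\begin{proposition}\label{prop:exp}
For each $z\in\Sigma_{1/2}$ there is a polynomial $P_z$ of degree at most two with $|D^2P_z|\le C$ and
\begin{equation}\label{eq:exp}
|\hat u(x)-P_z(x)|\le C|x-z|^{2+\alpha},\qquad x\in B_{1/4}^+(z).
\end{equation}
Moreover $|D^2P_z-D^2P_{\bar z}|\le C|z-\bar z|^\alpha$ for $|z-\bar z|<\frac18$.
\end{proposition}

\begin{proof}
Let $C_2$ be the constant of Lemma~\ref{lem:frozen} for the ellipticity constants of $H$. Choose $\rho\in(0,\frac14]$ with $C_2\rho^{\gamma-\alpha}\le\frac12$, and let $r_k=\rho^{k+1}$. We construct polynomials $P_k=x_n(\ell_k+\beta_k\cdot(x-z)'+\frac12c_kx_n)$ with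
\begin{equation}\label{eq:ind}
F_z(D^2P_k)=0,\qquad|\hat u-P_k|\le K_0r_k^{2+\alpha}\ \text{ in }B_{r_k}^+(z),
\end{equation}
for a constant $K_0$ independent of $z$ and $k$. Let $P_0=\frac12c_0x_n^2$ with $F_z(c_0e_n\otimes e_n)=0$; then $|c_0|\le|H(z,0)|/\lambda_0\le C$. Take $K_0=\rho^{-2-\alpha}\max(2C_1,\|\hat u\|_\infty+C)$, so that \eqref{eq:ind} holds for $k=0$.

Given $P_k$, let $w_k$ be the solution of Lemma~\ref{lem:freeze} with $r=r_k$. By \eqref{eq:lin}, $w_k-P_k$ solves a linear equation without right-hand side, and it equals $\hat u-P_k$ on $\partial B_{r_k}^+(z)$; the maximum principle gives $|w_k-P_k|\le K_0r_k^{2+\alpha}$. Apply Lemma~\ref{lem:frozen}, centered at $z$, to $w_k-P_k$, which vanishes on $\Sigma_{r_k}(z)$, and to the operator $N\mapsto F_z(N+D^2P_k)$, which vanishes at $N=0$. It gives $Q_k$, of the same form as $P_k$, with $F_z(D^2P_k+D^2Q_k)=0$ and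
\[
|w_k-P_k-Q_k|\le C_2K_0r_k^{2+\alpha}\rho^{2+\gamma}\le\tfrac12K_0r_{k+1}^{2+\alpha}\quad\text{in }B_{r_{k+1}}^+(z).
\]
By Lemma~\ref{lem:freeze}, $|\hat u-w_k|\le C_1r_k^{2+\alpha}\le\frac12K_0r_{k+1}^{2+\alpha}$. So $P_{k+1}=P_k+Q_k$ satisfies \eqref{eq:ind}.

Lemma~\ref{lem:frozen} also gives $|\ell_{k+1}-\ell_k|\le C_2K_0r_k^{1+\alpha}$ and $|\beta_{k+1}-\beta_k|+|c_{k+1}-c_k|\le C_2K_0r_k^\alpha$. Hence the coefficients converge, the limit $P_z$ has bounded coefficients, and summing the geometric series gives $|P_z-P_k|\le Cr_k^{2+\alpha}$ in $B_{r_k}^+(z)$. If $r_{k+1}\le|x-z|<r_k$, then $|\hat u-P_z|\le Cr_k^{2+\alpha}\le C\rho^{-2-\alpha}|x-z|^{2+\alpha}$. For $\rho\le|x-z|<\frac14$, \eqref{eq:exp} follows from $|\hat u-P_z|\le C$.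

Let $\delta=|z-\bar z|\in(0,\frac18)$. Then $B_\delta^+(z)\subset B_{2\delta}^+(\bar z)$, so $|P_z-P_{\bar z}|\le C\delta^{2+\alpha}$ on $B_\delta^+(z)$. The supremum over $B_1^+$ is a norm on the finite-dimensional space of quadratic polynomials, so it bounds the Hessian; applied to $y\mapsto(P_z-P_{\bar z})(z+\delta y)$, this gives $\delta^2|D^2P_z-D^2P_{\bar z}|\le C\delta^{2+\alpha}$.
\end{proof}

\subsection{Continuity of the Hessian up to the boundary}
The expansion \eqref{eq:exp} controls values of $\hat u$; the interior estimate (R2), used on balls whose radius is comparable to the distance from the boundary, converts it into control of $D^2\hat u$. Let $x\in B_{1/8}^+$, $z=(x',0)$, $s=x_n/2$, and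
\[
V(y)=s^{-2}(\hat u-P_z)(x+sy),\qquad y\in B_1 .
\]
Since $|x+sy-z|\le3s<\frac14$, \eqref{eq:exp} gives $|V|\le Cs^\alpha$. The function $V$ solves $\tilde H(y,D^2V)=0$ with $\tilde H(y,N)=H(x+sy,N+D^2P_z)$. This operator is concave and uniformly elliptic, $|\tilde H(0,0)|\le C$, and by \eqref{eq:Hhol} and $|D^2P_z|\le C$ it satisfies the H\"older condition of (R2) with a constant independent of $x$. So $\|V\|_{C^{2,\alpha}(B_{1/2})}\le C$. For $|e|=1$ and $0<\eta<\frac12$, Taylor's formula gives
\[
\big|V(\eta e)+V(-\eta e)-2V(0)-\eta^2D^2V(0)[e,e]\big|\le C\eta^{2+\alpha},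
\]
hence $|D^2V(0)|\le C(\eta^{-2}s^\alpha+\eta^\alpha)$. With $\eta=\frac12s^{\alpha/(2+\alpha)}$ we obtain
\[
|D^2\hat u(x)-D^2P_{(x',0)}|=|D^2V(0)|\le Cx_n^{\alpha'},\qquad\alpha'=\frac{\alpha^2}{2+\alpha}.
\]
Since $z\mapsto D^2P_z$ is continuous, $D^2\hat u$ extends continuously to $\Sigma_{1/8}$. Every boundary point is the center of a boundary chart, and $u\in C^1(M)\cap C^2(M\setminus\partial M)$, so $u\in C^2(M)$.

Finally, \eqref{eq:H} holds at interior points and, by continuity of $H$ and $D^2\hat u$, on $\partial M$. As $D^2\hat u+E=W[u]$, it says $G_{\mu(x)}(SW[u]S)=0$, which by the equality case of \eqref{eq:Gchar} means $\lambda_g(W[u])\in\Gamma$ and $f(\lambda_g(W[u]))=\psi e^{-2u}$ on $M$. So $u$ is a $C^2(M)$ solution of \eqref{eq:D}. This proves Theorem~\ref{thm:B}, and Corollary~\ref{cor:class} follows from Theorems~\ref{thm:A} and~\ref{thm:B}. \qed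

\begin{thebibliography}{9}

\bibitem{Ball} J. M. Ball, Duke Math. J. 51 (1984).

\bibitem{Caf} Caffarelli, Ann. Math. 130 (1989).

\bibitem{CC} Caffarelli and Cabr\'e, \emph{Fully Nonlinear Elliptic Equations}.

\bibitem{CNS} Caffarelli, Nirenberg and Spruck, Acta Math. 155 (1985).

\bibitem{DLN} Weisong Dong, Yanyan Li and Luc Nguyen, \emph{Boundary estimates for a fully nonlinear Yamabe problem on Riemannian manifolds}, arXiv:2511.01130 (2025).

\bibitem{GT} Gilbarg and Trudinger, Theorems 9.1, 9.31 and 17.17.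

\bibitem{Winter} N. Winter, Z. Anal. Anwend. 28 (2009).

\end{thebibliography}
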